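\title{The tight prophet inequality under local differential privacy}

\begin{abstract}
A decision maker must stop at one of $n$ independent nonnegative random variables but sees each of them only through an $\varepsilon$-locally differentially private message. We show that, for all $n\ge2$ and $\varepsilon\ge0$, the worst-case ratio of the optimal expected reward to the expected maximum is $e^{\varepsilon}/(2e^{\varepsilon}-2+n)=1/(2+(n-2)e^{-\varepsilon})$. More generally, if step $i$ has its own privacy level $\varepsilon_i$ and $\theta_i=e^{-\varepsilon_i}$, the ratio is $1/C$ with $C=2+\sum_{i<n}\theta_i-\min_{i<n}\theta_i$. The guarantee is achieved by a rule that at each step either skips the value or applies binary randomized response to a threshold test. When all levels are finite, the infimum is not attained.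
\end{abstract}

\section{The problem and the result}\label{sec:intro}

Let $\mathcal{C}_n$ be the class of sequences $\mathbf{X}=(X_1,\dots,X_n)$ of independent, nonnegative, integrable random variables with $\mathbb{E}[\max_i X_i]>0$. The distributions are known, the values arrive in the order $X_1,\dots,X_n$, and a decision maker must stop at some time $\tau\in\{1,\dots,n\}$, receiving $X_\tau$. A prophet who sees all values in advance earns $\mathcal{M}(\mathbf{X})=\mathbb{E}[\max_i X_i]$. A decision maker who sees each value on arrival earns $\mathcal{V}(\mathbf{X})=\sup_\tau\mathbb{E}[X_\tau]$, the supremum being over stopping times of the sequence. The classical prophet inequality says that $\mathcal{V}\ge\mathcal{M}/2$: not knowing the future costs at most a factor $2$.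

We ask what happens when the present is also partly hidden. A \emph{mechanism} is a Markov kernel $Q$ from values $x\ge0$ to a measurable space of messages. For $\varepsilon\ge0$, it is \emph{$\varepsilon$-locally differentially private} ($\varepsilon$-LDP) if
\[
Q(S\mid x)\le e^{\varepsilon}\,Q(S\mid x')\qquad\text{for all }x,x'\ge0\text{ and all measurable message sets }S .
\]
Thus learning that the message lies in $S$ changes the odds between two values by a factor of at most $e^{\varepsilon}$. An $\varepsilon$-LDP stopping rule picks at each step $i$ an $\varepsilon$-LDP mechanism $Q_i$, which may depend on the distributions and on the past messages, observes only a message $Z_i\sim Q_i(\cdot\mid X_i)$, and decides from $Z_1,\dots,Z_i$ and independent internal randomness whether to stop (Section~\ref{sec:model} gives the formal model). Let $\mathcal{W}_\varepsilon(\mathbf{X})$ be the supremum of $\mathbb{E}[X_\tau]$ over such rules. The problem, posed in \cite{AMRP}, is to determine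
\[
\inf_{\mathbf{X}\in\mathcal{C}_n}\frac{\mathcal{W}_\varepsilon(\mathbf{X})}{\mathcal{M}(\mathbf{X})}
\]
for $n\ge3$ and finite $\varepsilon>0$.

The extreme cases suggest what to expect. A constant message is $\varepsilon$-LDP for every $\varepsilon$, so one can always stop at a fixed index, and $\mathcal{W}_\varepsilon\ge\max_i\mathbb{E}X_i\ge\frac1n\sum_i\mathbb{E}X_i\ge\mathcal{M}/n$. At $\varepsilon=0$ nothing beats a fixed index: the law of each message does not depend on the value, so $\tau$ is independent of $\mathbf{X}$ and $\mathcal{W}_0=\max_i\mathbb{E}X_i$. For $n=2$ the fixed index already gives the factor $\frac12$, so privacy costs nothing in the worst case. For all $n$ and $\varepsilon\ge 0$ it is known that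
\[
\inf_{\mathbf{X}\in\mathcal{C}_n}\frac{\mathcal{W}_\varepsilon(\mathbf{X})}{\mathcal{V}(\mathbf{X})}=\frac{e^{\varepsilon}}{n-1+e^{\varepsilon}},
\]
and for $n\ge2$ that
\begin{equation}\label{eq:known}
\max\Big\{\frac1n,\ \frac{e^{\varepsilon}}{2e^{\varepsilon}-2+2n}\Big\}\le\inf_{\mathbf{X}\in\mathcal{C}_n}\frac{\mathcal{W}_\varepsilon(\mathbf{X})}{\mathcal{M}(\mathbf{X})}\le\frac{e^{\varepsilon}}{2e^{\varepsilon}-2+n}.
\end{equation}
The two sides of \eqref{eq:known} agree at $\varepsilon=0$, in the limit $\varepsilon\to\infty$, and for $n=2$. The second term on the left is the product of the worst ratio $\mathcal{W}_\varepsilon/\mathcal{V}$ with $\frac12$. It would be the answer if one sequence could be worst for privacy and worst for the prophet at once; but at $\varepsilon=0$ it equals $1/(2n)$, so the two losses cannot simply multiply. With $\theta=e^{-\varepsilon}$, the reciprocal of the right side is $2+(n-2)\theta$, the affine function of $\theta$ that equals $2$ at $\theta=0$ and $n$ at $\theta=1$. This is the truth.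

\begin{theorem}\label{thm:uniform}
For all $n\ge2$ and $\varepsilon\ge0$,
\[
\inf_{\mathbf{X}\in\mathcal{C}_n}\frac{\mathcal{W}_\varepsilon(\mathbf{X})}{\mathcal{M}(\mathbf{X})}=\frac{e^{\varepsilon}}{2e^{\varepsilon}-2+n}=\frac1{2+(n-2)e^{-\varepsilon}} .
\]
\end{theorem}

We prove a stronger statement, in which each step has its own privacy level; it shows which steps contribute to the constant. Let $\boldsymbol{\varepsilon}=(\varepsilon_1,\dots,\varepsilon_n)\in[0,\infty]^n$ and $\theta_i=e^{-\varepsilon_i}\in[0,1]$. A rule is \emph{admissible} if its mechanism at step $i$ is $\varepsilon_i$-LDP, where $\varepsilon_i=\infty$ means no constraint, and $\mathcal{W}_{\boldsymbol{\varepsilon}}(\mathbf{X})$ is the supremum of $\mathbb{E}[X_\tau]$ over admissible rules. \emph{Binary randomized response} with parameter $\theta$, applied to a bit $b$, reports $b$ with probability $\frac1{1+\theta}$ and $1-b$ with probability $\frac{\theta}{1+\theta}$. Given $\mathbf{X}\in\mathcal{C}_n$, put $v_n=\mathbb{E}X_n$ and, for $i=n-1,\dots,1$,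
\begin{equation}\label{eq:rec}
r_i=\frac{\mathbb{E}[\max(X_i,v_{i+1})]+\theta_i\,\mathbb{E}[\min(X_i,v_{i+1})]}{1+\theta_i},\qquad v_i=\max\{v_{i+1},r_i\}.
\end{equation}
The \emph{threshold rule} acts as follows. At a step $i<n$ with $r_i\le v_{i+1}$ it sends a constant message and continues. At a step $i<n$ with $r_i>v_{i+1}$ it applies randomized response with parameter $\theta_i$ to the bit $\mathbf{1}\{X_i>v_{i+1}\}$ and stops if and only if the report is $1$. At step $n$ it sends a constant message and stops.

\begin{theorem}\label{thm:main}
Let $n\ge2$, $\boldsymbol{\varepsilon}\in[0,\infty]^n$, and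
\[
C=2+\sum_{i=1}^{n-1}\theta_i-\min_{1\le i\le n-1}\theta_i .
\]
\begin{enumerate}
\item[(a)] $\displaystyle\inf_{\mathbf{X}\in\mathcal{C}_n}\mathcal{W}_{\boldsymbol{\varepsilon}}(\mathbf{X})/\mathcal{M}(\mathbf{X})=1/C$.
\item[(b)] For every $\mathbf{X}\in\mathcal{C}_n$ the threshold rule is admissible, its expected reward is $v_1$, and
\begin{equation}\label{eq:inst}
\mathcal{M}(\mathbf{X})\le v_1+\sum_{i=1}^{n-1}\theta_iv_i+\max_{i<n}\,(1-\theta_i)v_{i+1}\le C\,v_1 .
\end{equation}
\item[(c)] If all $\varepsilon_i$ are finite, the infimum in (a) is not attained.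
\end{enumerate}
\end{theorem}

When all $\varepsilon_i$ equal $\varepsilon$ we have $C=2+(n-2)e^{-\varepsilon}$, so Theorem~\ref{thm:uniform} is a case of part (a). The proof is self-contained and uses none of the bounds quoted above.

\section{Private rules and a single private step}\label{sec:model}

\subsection*{The model}
A mechanism is $\varepsilon$-LDP if and only if $\theta\,Q(S\mid x)\le Q(S\mid x')$ for all $x,x',S$, where $\theta=e^{-\varepsilon}$. For $\theta=0$ this holds for every mechanism, so the form with $\theta$ covers $\varepsilon=\infty$ as well, and we use it throughout.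

An admissible rule consists of internal randomness $U$ independent of $\mathbf{X}$, messages $Z_1,\dots,Z_n$ and a time $\tau\le n$. Write $Y_i=(U,Z_1,\dots,Z_i)$ for the history, with $Y_0=U$. For each $i$ there is a Markov kernel $Q_i(dz\mid y,x)$ such that $Q_i(\cdot\mid y,\cdot)$ is $\varepsilon_i$-LDP for every history $y$, and the conditional law of $Z_i$ given $(Y_{i-1},\mathbf{X})$ is $Q_i(\cdot\mid Y_{i-1},X_i)$; that is, the message is drawn with fresh noise. Finally $\{\tau=i\}=\{Y_i\in A_i\}$ for a measurable set $A_i$. Letting $Q_i$ depend on $U$ only enlarges the class of rules, and the threshold rule needs no $U$, so the results hold with or without this freedom.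

Messages can be arbitrarily complicated, but the reward depends on step $i$ through the probability of stopping there as a function of $X_i$, and privacy constrains that function.

\begin{lemma}\label{lem:stop}
Fix an admissible rule and $i\le n$. Then $X_i$ is independent of $Y_{i-1}$, and there is a measurable function $s_i(y,x)\in[0,1]$ with $\theta_i\,s_i(y,x)\le s_i(y,x')$ for all $y,x,x'$ such that, for every real $c$,
\[
\mathbb{E}\big[(X_i-c)\mathbf{1}\{\tau=i\}\big]=\mathbb{E}[g(Y_{i-1})],\qquad g(y)=\mathbb{E}\big[(X_i-c)\,s_i(y,X_i)\big].
\]
\end{lemma}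

\begin{proof}
Given $\mathbf{X}$, the history $Y_{i-1}$ is generated from $U$ by the kernels $Q_1(\cdot\mid\cdot,X_1),\dots,Q_{i-1}(\cdot\mid\cdot,X_{i-1})$, so its conditional law depends only on $(X_1,\dots,X_{i-1})$. Hence for bounded measurable $f,h$ we have $\mathbb{E}[f(Y_{i-1})\mid\mathbf{X}]=\psi(X_1,\dots,X_{i-1})$ for some $\psi$, and independence of the $X_j$ gives $\mathbb{E}[f(Y_{i-1})h(X_i)]=\mathbb{E}[\psi(X_1,\dots,X_{i-1})]\,\mathbb{E}[h(X_i)]=\mathbb{E}[f(Y_{i-1})]\,\mathbb{E}[h(X_i)]$.

Let $S_y=\{z:(y,z)\in A_i\}$ and $s_i(y,x)=Q_i(S_y\mid y,x)$. The inequality is the privacy condition for the set $S_y$. Conditioning on $(Y_{i-1},\mathbf{X})$ replaces $\mathbf{1}\{\tau=i\}$ by $s_i(Y_{i-1},X_i)$, and the formula follows from independence and Fubini's theorem.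
\end{proof}

\subsection*{One step}
Suppose that continuing is worth $v\ge0$ and that we stop at $X$ with probability $s(X)$, where $s(x)=Q(S\mid x)$. The gain over continuing is $\mathbb{E}[s(X)(X-v)]$. With $a=\sup s$ and $b=\inf s$ it is at most $a\,\mathbb{E}(X-v)^+-b\,\mathbb{E}(v-X)^+$, with equality if $s=a$ above $v$ and $s=b$ below. Privacy applied to $S$ and to its complement gives $\theta a\le b$ and $\theta(1-b)\le1-a$. For $\theta<1$ these two inequalities and $b\le a$ cut out the triangle with vertices
\[
(a,b)=(0,0),\qquad(1,1),\qquad\Big(\frac1{1+\theta},\frac{\theta}{1+\theta}\Big),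
\]
and a linear function on a triangle is largest at a vertex. The vertices are: skip, stop blindly, and randomized response applied to $\mathbf{1}\{X>v\}$. This observation is not used in the proofs, but it explains the threshold rule, which chooses between the first and the third option. The value of the third option is expressed through
\[
\varphi_{\theta,v}(x)=(x-v)^++\theta\min(x,v),\qquad x\ge0 .
\]

\begin{lemma}\label{lem:rr}
Let $\theta=e^{-\varepsilon}\in[0,1]$ and $v\ge0$. Let $\sigma(x)=\frac1{1+\theta}$ for $x>v$ and $\sigma(x)=\frac{\theta}{1+\theta}$ for $x\le v$. The mechanism that reports $1$ with probability $\sigma(x)$ and $0$ otherwise is $\varepsilon$-LDP, and for all $x\ge0$,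
\begin{align}
\sigma(x)\,x+(1-\sigma(x))\,v&=\frac{\max(x,v)+\theta\min(x,v)}{1+\theta}=\frac{v+\varphi_{\theta,v}(x)}{1+\theta},\label{eq:rrval}\\
0\le\theta x\le\varphi_{\theta,v}(x),&\qquad x-\varphi_{\theta,v}(x)=(1-\theta)\min(x,v)\le(1-\theta)v.\label{eq:phi}
\end{align}
\end{lemma}

\begin{proof}
For each $x$, each of the two reports has probability $\frac1{1+\theta}$ or $\frac{\theta}{1+\theta}$, and $\theta$ times either number is at most either number. The empty set and the full set have probability $0$ and $1$ for all $x$. This proves privacy. The left side of \eqref{eq:rrval} is $\frac{x+\theta v}{1+\theta}$ if $x>v$ and $\frac{\theta x+v}{1+\theta}$ if $x\le v$; in both cases the larger of $x,v$ has weight $1$ and the smaller has weight $\theta$. The second equality is $\max(x,v)=v+(x-v)^+$. Both parts of \eqref{eq:phi} follow from $x=(x-v)^++\min(x,v)$ and $\theta\le1$.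
\end{proof}

\section{Three variables}\label{sec:three}

The first case in which privacy affects the constant is $n=3$. Take a common level $\theta$; the claim is $C=2+\theta$.

\subsection*{An instance with ratio close to $1/(2+\theta)$}
Start from two variables: a safe value $1$, followed by a lottery equal to $H>1$ with probability $1/H$ and to $0$ otherwise. Every rule earns $1$: it takes the safe value, or it is left with a lottery of mean $1$ about which it has learned nothing. The prophet earns $(1-\frac1H)+1$, close to $2$. Call these variables $X_2,X_3$ and put in front of them another lottery $X_1$, equal to $H$ with probability $q$ and to $0$ otherwise. A rule that stops at step $1$ with probability $s(x)$ when $X_1=x$ earns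
\[
1+q(H-1)\,s(H)-(1-q)\,s(0).
\]
Without privacy one takes $s(H)=1$, $s(0)=0$ and gains $q(H-1)$, at least as much as the prophet gains from $X_1$. Privacy forces $s(0)\ge\theta s(H)$: catching the prize requires false alarms, and each false alarm forfeits the value $1$. If $q(H-1)=\theta(1-q)$, that is $q=\theta/(H-1+\theta)$, the gain is $(1-q)(\theta s(H)-s(0))\le0$, so the lottery is worthless to the decision maker. The prophet earns
\[
1+(H-1)\Big[1-(1-q)\Big(1-\frac1H\Big)\Big]=1+\frac{(H-1)(H-1+\theta H)}{H(H-1+\theta)}\xrightarrow[H\to\infty]{}2+\theta .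
\]
So a private step can hide a lottery of mean about $\theta$ times the value of continuing.

\subsection*{Why no instance is worse}
Write $\varphi_i=\varphi_{\theta,v_{i+1}}$ for $i=1,2$. By \eqref{eq:rec} and \eqref{eq:rrval}, what the numbers $v_i$ tell us about the variables is
\[
\mathbb{E}\varphi_1(X_1)\le(1+\theta)v_1-v_2,\qquad\mathbb{E}\varphi_2(X_2)\le(1+\theta)v_2-v_3,\qquad\mathbb{E}X_3=v_3 ,
\]
and the sum of the left sides is at most $(1+\theta)v_1+\theta v_2$. It remains to bound the maximum by these quantities. By \eqref{eq:phi}, $x_i$ exceeds $\varphi_i(x_i)$ by at most $(1-\theta)v_{i+1}\le(1-\theta)v_2$. Only one coordinate is the maximum, so this deficit is paid once: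
\[
\max(x_1,x_2,x_3)\le(1-\theta)v_2+\varphi_1(x_1)+\varphi_2(x_2)+x_3 .
\]
Taking expectations gives $\mathcal{M}\le(1+\theta)v_1+v_2\le(2+\theta)v_1$.

The pointwise bound interpolates between two simple ones: at $\theta=1$ it is $\max\le\text{sum}$, and at $\theta=0$ it is $\max_ix_i\le v_2+(x_1-v_2)^++(x_2-v_3)^++x_3$. The latter is valid for every $\theta$, but combined with $(x-v_{i+1})^+\le\varphi_i(x)$ it yields only $2+2\theta$, which at $\theta=1$ is worse than the trivial constant $3$. The term $\theta\min(x,v)$ in $\varphi$, which records that randomized response still collects something from small values, is what lowers the deficit from $v_2$ to $(1-\theta)v_2$.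

\section{The threshold rule: proof of part (b)}\label{sec:lower}

All $v_i$ are finite, since $r_i\le\mathbb{E}X_i+v_{i+1}$, and $v_1\ge v_2\ge\dots\ge v_n\ge0$ by \eqref{eq:rec}. The rule is admissible by Lemma~\ref{lem:rr} and because constant messages are private at every level.

\emph{Value.} Let $\tau_i$ be the stopping time of the rule started at step $i$. We show $\mathbb{E}[X_{\tau_i}]=v_i$ by backward induction. For $i=n$ this is the definition of $v_n$. If step $i<n$ is skipped, then $\tau_i=\tau_{i+1}$ and $v_i=v_{i+1}$. Otherwise let $\sigma_i$ be the function of Lemma~\ref{lem:rr} for $(\theta_i,v_{i+1})$. The mechanisms do not depend on past messages, so the pairs $(X_j,Z_j)$ are independent, and $X_{\tau_{i+1}}$ is independent of $(X_i,Z_i)$. Therefore, by \eqref{eq:rrval},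
\[
\mathbb{E}[X_{\tau_i}]=\mathbb{E}[X_i\mathbf{1}\{Z_i=1\}]+\mathbb{P}(Z_i=0)\,v_{i+1}=\mathbb{E}\big[\sigma_i(X_i)X_i+(1-\sigma_i(X_i))v_{i+1}\big]=r_i=v_i .
\]
In particular $\mathcal{W}_{\boldsymbol{\varepsilon}}(\mathbf{X})\ge v_1$.

\emph{What the values control.} Put $\varphi_i=\varphi_{\theta_i,v_{i+1}}$ for $i<n$ and $\varphi_n(x)=x$. Whether or not step $i<n$ is skipped, $v_i\ge r_i$, and $(1+\theta_i)r_i=v_{i+1}+\mathbb{E}\varphi_i(X_i)$ by \eqref{eq:rrval}. Hence $\mathbb{E}\varphi_i(X_i)\le v_i-v_{i+1}+\theta_iv_i$ for $i<n$, while $\mathbb{E}\varphi_n(X_n)=v_n$. The differences telescope: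
\begin{equation}\label{eq:tele}
\sum_{i=1}^n\mathbb{E}\varphi_i(X_i)\le(v_1-v_n)+\sum_{i<n}\theta_iv_i+v_n=v_1+\sum_{i<n}\theta_iv_i .
\end{equation}

\emph{The maximum.} Let $D=\max_{i<n}(1-\theta_i)v_{i+1}\ge0$ be the largest deficit. By \eqref{eq:phi}, $x\le D+\varphi_i(x)$ and $\varphi_i(x)\ge0$ for all $x\ge0$ and $i<n$, and both hold for $i=n$ because $D\ge0$. Given $x_1,\dots,x_n\ge0$, let $j$ be an index at which the maximum is attained. Then
\begin{equation}\label{eq:point}
\max_ix_i=x_j\le D+\varphi_j(x_j)\le D+\sum_{i=1}^n\varphi_i(x_i).
\end{equation}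
Taking expectations with $x_i=X_i$ and using \eqref{eq:tele} gives the first inequality in \eqref{eq:inst}. For the second, $v_i\le v_1$ gives $D\le(1-\min_{i<n}\theta_i)v_1$ and $\sum_{i<n}\theta_iv_i\le v_1\sum_{i<n}\theta_i$. Altogether
\begin{equation}\label{eq:chain}
\mathcal{M}(\mathbf{X})\le D+\sum_{i=1}^n\mathbb{E}\varphi_i(X_i)\le D+v_1+\sum_{i<n}\theta_iv_i\le C\,v_1\le C\,\mathcal{W}_{\boldsymbol{\varepsilon}}(\mathbf{X}).
\end{equation}
This proves part (b) and shows that the infimum in (a) is at least $1/C$. \qed

\begin{remark}\label{rem:notopt}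
The threshold rule never stops blindly before step $n$, and it need not be optimal on a given instance. For $n=2$, $X_1=1$, $X_2=0$ we get $v_2=0$ and $v_1=1/(1+\theta_1)$, whereas stopping at step $1$ earns $1$.
\end{remark}

\section{The hard instance: proof of part (a)}\label{sec:upper}

The chain \eqref{eq:chain} tells us what a nearly extremal instance should look like. We aim for $v_1=\dots=v_n=1$, so that $D=1-\theta_k$ for an index $k<n$ minimizing $\theta_i$ over $i<n$. Equality in \eqref{eq:tele} then asks for $r_i=1$, that is $\mathbb{E}\varphi_i(X_i)=\theta_i$, for each $i<n$. A constant $X_i=1$ satisfies this, since $\varphi_i(1)=\theta_i$. So does a lottery on $\{0,H\}$ with $\mathbb{P}(X_i=H)=\theta_i/(H-1+\theta_i)$, since $\varphi_i(0)=0$ and $\varphi_i(H)=H-1+\theta_i$; this is the probability found in Section~\ref{sec:three}. Finally \eqref{eq:point} should be an equality on the typical outcome, where all lotteries are $0$. If $I$ is the nonempty set of steps carrying the constant $1$, the two sides are $1$ and $1-\theta_k+\sum_{i\in I}\theta_i$, which agree for $I=\{k\}$. So we place one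 constant, at the step with the weakest privacy constraint.

Fix $H>1$ and take independent variables
\[
X_k=1,\qquad X_i\in\{0,H\}\ \text{ with }\ \mathbb{P}(X_i=H)=q_i\quad(i\ne k),
\]
where $q_n=1/H$ and, for $i<n$ with $i\ne k$,
\[
q_i=\frac{\theta_i}{H-1+\theta_i},\qquad 1-q_i=\frac{H-1}{H-1+\theta_i}.
\]
Since the threshold rule may be suboptimal, knowing $v_1=1$ is not enough, and we must bound every admissible rule.

\begin{lemma}\label{lem:hard}
On this instance every admissible rule has $\mathbb{E}[X_\tau]\le1$.
\end{lemma}

\begin{proof}
Since $\tau\le n$, we have $\mathbb{E}[X_\tau]-1=\sum_{i=1}^n\mathbb{E}[(X_i-1)\mathbf{1}\{\tau=i\}]$. We show that each term is at most $0$. The term $i=k$ vanishes because $X_k=1$. For $i=n$, the event $\{\tau=n\}$ is the complement of $\{\tau\le n-1\}$, so it is determined by $Y_{n-1}$ and is independent of $X_n$ by Lemma~\ref{lem:stop}; the term equals $(\mathbb{E}X_n-1)\,\mathbb{P}(\tau=n)=0$. For $i<n$ with $i\ne k$, apply Lemma~\ref{lem:stop} with $c=1$: for every history $y$,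
\[
g(y)=q_i(H-1)\,s_i(y,H)-(1-q_i)\,s_i(y,0)=\frac{H-1}{H-1+\theta_i}\big(\theta_i\,s_i(y,H)-s_i(y,0)\big)\le0. \qedhere
\]
\end{proof}

The maximum is $H$ if some lottery equals $H$ and is $1$ otherwise, so $\mathcal{M}(\mathbf{X})=1+(H-1)p$, where $p$ is the probability that some lottery equals $H$. For events $E_1,\dots,E_m$ the Bonferroni inequalities state $\sum_i\mathbb{P}(E_i)-\sum_{i<l}\mathbb{P}(E_i\cap E_l)\le\mathbb{P}(\bigcup_iE_i)\le\sum_i\mathbb{P}(E_i)$. There are $n-1$ independent lotteries and each $q_i$ is at most $1/(H-1)$, so
\[
0\le(H-1)\sum_{i\ne k}q_i-(H-1)p\le\binom{n-1}2\frac1{H-1}.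
\]
As $H\to\infty$ we have $(H-1)q_n\to1$ and $(H-1)q_i\to\theta_i$ for $i<n$, $i\ne k$. Hence
\[
\mathcal{M}(\mathbf{X})\longrightarrow1+1+\sum_{i<n,\ i\ne k}\theta_i=C .
\]
By Lemma~\ref{lem:hard}, $\mathcal{W}_{\boldsymbol{\varepsilon}}(\mathbf{X})/\mathcal{M}(\mathbf{X})\le1/\mathcal{M}(\mathbf{X})\to1/C$, so the infimum is at most $1/C$. With \eqref{eq:chain} this proves part (a), and with it Theorem~\ref{thm:uniform}. \qed

\section{Non-attainment: proof of part (c)}\label{sec:strict}

The hard instance reaches $C$ only in the limit. For finite privacy levels this is unavoidable, because exact equality in \eqref{eq:point} leaves room for only one nonzero variable, and then the decision maker matches the prophet.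

Suppose that all $\theta_i>0$ and that $\mathcal{M}(\mathbf{X})=C\,\mathcal{W}_{\boldsymbol{\varepsilon}}(\mathbf{X})$ for some $\mathbf{X}\in\mathcal{C}_n$. Then all inequalities in \eqref{eq:chain} are equalities. By the first of them, the random variable $D+\sum_i\varphi_i(X_i)-\max_iX_i$, which is nonnegative by \eqref{eq:point}, has expectation $0$, so it vanishes almost surely. On an outcome where it vanishes, both inequalities in \eqref{eq:point} are equalities, so $\sum_{i\ne j}\varphi_i(X_i)=0$, where $j$ is a maximizing index for that outcome. Now $\varphi_i(x)\ge\theta_ix$ for $i<n$ by \eqref{eq:phi}, and $\varphi_n(x)=x$, so $X_i=0$ for all $i\ne j$. This is the only place where finiteness is used: if $\theta_i=0$, then $\varphi_i$ vanishes on all of $[0,v_{i+1}]$ and the conclusion cannot be drawn.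

Thus almost surely at most one $X_i$ is nonzero. By independence, $\mathbb{P}(X_i>0)\,\mathbb{P}(X_l>0)=\mathbb{P}(X_i>0,X_l>0)=0$ for $i\ne l$, so there is an index $m$ with $X_i=0$ almost surely for all $i\ne m$. The rule that always stops at $m$ earns $\mathbb{E}X_m=\mathcal{M}(\mathbf{X})$, so $\mathcal{W}_{\boldsymbol{\varepsilon}}(\mathbf{X})\ge\mathcal{M}(\mathbf{X})>0$ and $\mathcal{M}(\mathbf{X})=C\,\mathcal{W}_{\boldsymbol{\varepsilon}}(\mathbf{X})\ge2\,\mathcal{M}(\mathbf{X})$, because $C\ge2$. This is a contradiction. \qed

\section{Consequences and the role of the hypotheses}\label{sec:cons}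

\subsection*{Extreme levels}
If all $\varepsilon_i=0$, then $C=n$ and the ratio is $1/n$. If all $\varepsilon_i=\infty$, then $C=2$, and Theorem~\ref{thm:main} is the classical prophet inequality with its constant $\frac12$: the threshold rule is then an ordinary stopping rule, so $\mathcal{V}\ge v_1\ge\mathcal{M}/2$, and every ordinary rule is admissible, so $\mathcal{V}\le\mathcal{W}_{\boldsymbol{\varepsilon}}$ and the constant cannot be improved.

\subsection*{Two levels that do not matter}
The constant $C$ does not involve $\varepsilon_n$, since no decision is left at step $n$. Nor does it involve the weakest constraint among the first $n-1$ steps: $C=2+\sum_{i<n,\,i\ne k}\theta_i$ is unchanged if a largest level $\varepsilon_k$, $k<n$, is raised further, even to $\infty$. The hard instance has a constant at that step, so there is nothing to hide.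

\subsection*{Long horizons}
With a common finite level the ratio tends to $0$ as $n\to\infty$. Varying levels can prevent this.

\begin{corollary}\label{cor:horizon}
Fix a sequence $(\varepsilon_i)_{i\ge1}$ in $[0,\infty]$. There is a constant $c>0$ such that $\mathcal{W}_{(\varepsilon_1,\dots,\varepsilon_n)}(\mathbf{X})\ge c\,\mathcal{M}(\mathbf{X})$ for all $n\ge2$ and all $\mathbf{X}\in\mathcal{C}_n$ if and only if $\sum_ie^{-\varepsilon_i}<\infty$.
\end{corollary}

\begin{proof}
Let $C_n$ be the constant for horizon $n$. By Theorem~\ref{thm:main}(a), such a $c$ exists if and only if $\sup_nC_n<\infty$. Since $0\le\min_{i<n}\theta_i\le1$, we have $1+\sum_{i<n}\theta_i\le C_n\le2+\sum_{i<n}\theta_i$.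
\end{proof}

\subsection*{Nonnegativity and independence}
Nonnegativity gives $\varphi_i\ge0$ in \eqref{eq:point}. Without it no constant works: if $X_1=0$ and $X_2=\pm1$ with equal probabilities, every rule earns $0$ and the prophet earns $\frac12$. Independence gives the value $v_i$ of the threshold rule. Without it the constant $C$ fails. Let $n=3$ and $X_1=1$; let $X_2=H$ with probability $1/H$ and $0$ otherwise; let $X_3=H^2$ with conditional probability $1/H$ when $X_2=H$, and $X_3=0$ in all other cases. The sequence is a martingale, also for the filtration generated by the values, the messages and $U$, so by optional stopping every rule earns $1$. The prophet earns $(1-\frac1H)+(1-\frac1H)+1=3-\frac2H$, which for a common level $\theta<1$ exceeds $C=2+\theta$ once $H$ is large.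

\begin{thebibliography}{9}
\bibitem{AMRP} Achraf Azize, Mathieu Molina, Hugo Richard, Vianney Perchet, \emph{Prophet Inequalities under Local Differential Privacy}, arXiv:2606.21524 (2026).
\end{thebibliography}
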